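\title{Self-dual configurations of rank 2 need not be congruent to their polars}

\begin{abstract}
Gr\"unbaum conjectured that every self-dual geometric configuration of rank~2 has a realization that is congruent to its polar in a suitable circle. We disprove the conjecture with an explicit connected $(12_3)$ configuration. It has exactly one self-duality map, an involution under which three points of one line lie on their image lines, and no correlation of the real projective plane can induce such a map. For $(n_k)$ configurations we show that the assertion of the conjecture holds when $k\le 2$ and fails, with connected counterexamples, for every $k\ge 3$.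
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{combinatorial $(n_k)$ configuration} consists of $n$ objects called points and $n$ sets of points called lines, such that each point is incident with $k$ lines and each line contains $k$ points; throughout, $k\ge1$. Its \emph{Levi graph} is the bipartite graph on the points and lines whose edges are the incident pairs, and the configuration is \emph{connected} if this graph is. A \emph{geometric configuration} is one whose points are distinct points of the Euclidean plane and whose lines are distinct straight lines, a point lying on a line exactly when the two are incident. A \emph{realization} of a configuration $\mathcal C$ is a geometric configuration combinatorially isomorphic to $\mathcal C$.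

The definition treats points and lines alike, and a configuration may have symmetries that exchange them. A \emph{self-duality map} of $\mathcal C$ is an incidence-preserving bijection $\delta$ that sends points to lines and lines to points, that is, an automorphism of the Levi graph that interchanges the two color classes. If such a map exists, $\mathcal C$ is \emph{self-dual}. The \emph{rank} $r(\delta)$ is the order of $\delta$, and the rank $r(\mathcal C)$ is the minimum of $r(\delta)$ over all self-duality maps of $\mathcal C$. A self-duality map is never the identity, so $r(\mathcal C)\ge2$, with equality exactly when some self-duality map is an involution.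

Plane geometry has a standard way to exchange points and lines, namely reciprocation in a circle. For the circle of radius $r$ centered at the origin, the \emph{polar} of a point $x\neq0$ is the line $\{y: x\cdot y=r^2\}$, and $x$ is the \emph{pole} of that line. The \emph{polar of a geometric configuration} in a circle is obtained by replacing each point by its polar and each line by its pole. Only circles whose center is not a point of the configuration and lies on none of its lines are allowed, so that the polar is again a geometric configuration in the Euclidean plane. Two geometric configurations are \emph{congruent} if an isometry of the plane maps the points of the first onto the points of the second and the lines of the first onto the lines of the second.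

Reciprocation preserves incidence and is an involution. So a geometric configuration that equals its own polar is self-dual of rank~2, and one may ask whether, conversely, rank~2 can always be made visible by a circle. The following conjecture of Gr\"unbaum, which we take from Berman, G\'evay and Pisanski~\cite{BGP}, says that it can, at least up to congruence.

\begin{quote}
\textbf{Conjecture} (Gr\"unbaum). \emph{Every self-dual geometric configuration of rank~2 has a realization $R$ such that the polar of $R$ in a suitable circle is congruent to $R$.}
\end{quote}

The simplest cases support it. The triangle with vertices $(1,0)$, $(0,1)$, $(1,1)$ equals its polar in the unit circle, since the polars of the vertices are the sides $y_1=1$, $y_2=1$, $y_1+y_2=1$. A regular $m$-gon of circumradius $\rho$ has its sides at distance $\rho\cos\frac\pi m$ from the center. Reciprocation in a concentric circle of radius $r$ turns distance $t$ from the center into $r^2/t$, so for $r^2=\rho^2\cos\frac\pi m$ the polar is the same $m$-gon rotated by $\pi/m$. Moreover, the conjecture leaves the choice of the realization, of the circle and of the isometry free. Nevertheless it is false, and it fails for a projective reason that has nothing to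 do with circles or isometries.

To state this we pass to the real projective plane $\mathbb{RP}^2$. A \emph{projective realization} of $\mathcal C$ is a set of distinct points and distinct lines of $\mathbb{RP}^2$ whose incidences are exactly those of $\mathcal C$. Every realization is a projective realization. Conversely, a projective transformation that moves to infinity a line missing all the points turns a projective realization into a realization. A \emph{correlation} of $\mathbb{RP}^2$ is a map $\kappa$ from points to lines and from lines to points given by a nonsingular bilinear form $B(X,Y)=X^TNY$ on $\mathbb R^3$: one sets $\kappa([X])=\{[Y]:B(X,Y)=0\}$, and $\kappa(\ell)$ is the common point of the lines $\kappa(y)$, $y\in\ell$. If $N$ is symmetric, $\kappa$ is a \emph{polarity}. We say that $\kappa$ \emph{maps $R$ to itself} if it maps the points of $R$ onto the lines of $R$ and the lines of $R$ onto the points of $R$.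

\begin{theorem}\label{thm:twelve}
There is a connected combinatorial $(12_3)$ configuration $\mathcal C_0$ which is geometrically realizable and self-dual of rank~2, such that no projective realization of $\mathcal C_0$ is mapped to itself by a correlation. In particular, no realization of $\mathcal C_0$ has a polar congruent to itself, and Gr\"unbaum's conjecture is false.
\end{theorem}

\begin{theorem}\label{thm:allk}
\begin{enumerate}
\item[(i)] For every $k\ge3$ there is a connected, geometrically realizable, self-dual $(N_k)$ configuration of rank~2, no projective realization of which is mapped to itself by a correlation. For $k\ge4$ one can take $N=12+12(k-3)(2k^k-1)$.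
\item[(ii)] For $k\in\{1,2\}$, every geometric $(n_k)$ configuration is self-dual of rank~2 and has a realization equal to its own polar in a circle.
\end{enumerate}
\end{theorem}

Reciprocation followed by an isometry is a correlation (Lemma~\ref{lem:circle}). Hence for $(n_k)$ configurations the assertion of the conjecture is true exactly when $k\le2$.

The idea of the counterexample can be seen on the circle itself. A point $x$ lies on its polar exactly when $x\cdot x=r^2$, that is, when $x$ is on the circle, and a line meets the circle in at most two points. So if a geometric configuration equals its polar, with induced self-duality map $\delta$, then no line carries three points $p$ with $p\in\delta(p)$. This is a combinatorial condition on $\delta$, and an involution $\delta$ can violate it. Two things stand between this observation and Theorem~\ref{thm:twelve}. First, the conjecture allows an isometry after the reciprocation; we show that the condition persists for every correlation that induces an involution (Section~\ref{sec:obstruction}). Second, a configuration may have other self-duality maps that are harmless; we need a realizable configuration whose only self-duality map is a bad involution (Section~\ref{sec:twelve}).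 Section~\ref{sec:higher} raises the degree from $3$ to $k$ by attaching self-dual pieces that can be drawn freely and that no automorphism can confuse with $\mathcal C_0$. The positive case $k\le2$ is treated in Section~\ref{sec:small}, after the preliminaries.

\section{Correlations, polarities and circles}\label{sec:corr}

A point of $\mathbb{RP}^2$ is a class $[X]$ of proportional nonzero vectors of $\mathbb R^3$, and a line is a set $\ell_f=\{[Y]:f^TY=0\}$ with $f\ne0$; two vectors $f$ give the same line exactly when they are proportional. An invertible matrix $A$ defines the \emph{collineation} (projective transformation) $[X]\mapsto[AX]$. Four points are \emph{in general position} if no three are collinear. We use the standard fact that a collineation takes any four points in general position to $[1,0,0]$, $[0,1,0]$, $[0,0,1]$, $[1,1,1]$; consequently, a collineation fixing four points in general position has a scalar matrix. The Euclidean plane is the chart $X_3=1$, and its isometries, being affine maps, extend to collineations.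

Let $\kappa$ be the correlation with matrix $N$. The point $[Z]$ lies on $\kappa([Y])$ for all $[Y]\in\ell_f$ exactly when $Y^TNZ=0$ whenever $Y^Tf=0$, that is, when $NZ$ is proportional to $f$. Thus
\begin{equation}\label{eq:corr}
\kappa([X])=\ell_{N^TX},\qquad \kappa(\ell_f)=[N^{-1}f].
\end{equation}
We read off four consequences. The map $\kappa$ is a bijection. It preserves incidence: $\kappa(\ell_f)\in\kappa([X])$ means $X^TNN^{-1}f=0$, that is, $[X]\in\ell_f$; so a correlation mapping a projective realization of $\mathcal C$ to itself induces a self-duality map of $\mathcal C$. The square $\kappa^2$ is the collineation with matrix $N^{-1}N^T$, which is the identity for a polarity. Finally, $\kappa$ followed by the collineation with matrix $A$ sends $[X]$ to $\ell_{(NA^{-1})^TX}$ and $\ell_f$ to $[AN^{-1}f]$, so it is the correlation with matrix $NA^{-1}$.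

The next lemma places the property in the conjecture between two projective properties: it is implied by invariance under a polarity and implies invariance under a correlation. Recall Sylvester's law of inertia: a nonsingular symmetric form on $\mathbb R^3$ has a diagonal matrix with entries $\pm1$ in some basis, and the numbers of positive and negative entries, the \emph{signature}, do not depend on the basis.

\begin{lemma}\label{lem:circle}
Let $\mathcal C$ be a configuration.
\begin{enumerate}
\item[(a)] If $R$ is a realization of $\mathcal C$ whose polar in some circle is congruent to $R$, then some correlation maps $R$ to itself.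
\item[(b)] Suppose that a polarity with form $B$ maps some projective realization of $\mathcal C$ to itself. If $B$ has signature $(2,1)$ or $(1,2)$, then $\mathcal C$ has a realization equal to its own polar in a circle. If $B$ is definite, then $\mathcal C$ has a realization equal to the image of its polar in a circle under the half-turn about the center.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Take the center as origin and let $r$ be the radius. In the chart $X_3=1$ the polarity $\pi$ with matrix $\mathrm{diag}(1,1,-r^2)$ sends $x$ to $\{y:x\cdot y=r^2\}$ and, being an involution, sends this line back to $x$. So $\pi$ extends reciprocation. If $\varphi$ is an isometry mapping the polar of $R$ onto $R$, then $\varphi\pi$ is a correlation that maps $R$ to itself.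

(b) Let $\kappa$ be the polarity and $R$ the projective realization. The task is to choose the future center of the circle away from $R$. Replacing $B$ by $-B$ does not change $\kappa$, so we may assume that $B$ has diagonal form $(1,1,\varepsilon)$ with $\varepsilon=\pm1$. The set $\{X:\varepsilon B(X,X)>0\}$ is open and nonempty, so it is not covered by the finitely many planes of $\mathbb R^3$ that correspond to the lines of $R$. Choose $O$ in it with $[O]$ on no line of $R$, scaled so that $B(O,O)=\varepsilon$. Then $\mathbb R^3$ is the $B$-orthogonal direct sum of $\mathbb RO$ and the plane $O^\perp$, and $B$ is positive definite on $O^\perp$ by the law of inertia. In coordinates with respect to a $B$-orthonormal basis of $O^\perp$ followed by $O$ we have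
\[
B(X,Y)=X_1Y_1+X_2Y_2+\varepsilon X_3Y_3,\qquad [O]=[0,0,1],\qquad \kappa([O])=\{X_3=0\}.
\]
The point $[O]$ is on no line of $R$. It is not a point of $R$ either, because every point of $R$ lies on a line of $R$ (here $k\ge1$ is used). Applying $\kappa$, which maps $R$ to itself, we see that the line $X_3=0$ contains no point of $R$ and is not a line of $R$. So $R$ is a realization in the chart $X_3=1$, and the unit circle about the origin $[O]$ is allowed. In this chart $\kappa(x)=\{y:x\cdot y=-\varepsilon\}$. For $\varepsilon=-1$ this is reciprocation in the unit circle. For $\varepsilon=1$ it is reciprocation followed by the half-turn $y\mapsto-y$.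
\end{proof}

\section{Flags and polygons: the case $k\le2$}\label{sec:small}

By Lemma~\ref{lem:circle}(b), to prove Theorem~\ref{thm:allk}(ii) it is enough to draw each component invariantly under one fixed indefinite polarity and then to place the components so that they do not interfere. The second step needs collineations that commute with the polarity and move a given point off a given line. Reflections suffice.

\begin{lemma}\label{lem:union}
Let $\kappa$ be a polarity, and let $R$ and $R'$ be projective realizations of configurations $\mathcal C$ and $\mathcal C'$, each mapped to itself by $\kappa$. Then there is a collineation $s$ such that $sR\cup R'$ is a projective realization of the disjoint union of $\mathcal C$ and $\mathcal C'$ that is mapped to itself by $\kappa$.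
\end{lemma}

\begin{proof}
Let $B$ be the form of $\kappa$. For $u\in\mathbb R^3$ with $B(u,u)\ne0$ let
\[
s_u(X)=X-\frac{2B(X,u)}{B(u,u)}\,u .
\]
Expanding gives $B(s_uX,s_uY)=B(X,Y)$, because the two cross terms contribute $-4B(X,u)B(Y,u)/B(u,u)$ and the last term contributes the opposite amount. Hence $s_u$ is invertible and $s_u\kappa(x)=\kappa(s_ux)$ for every point $x$. Since every line has the form $\kappa(x)$ and $\kappa^2=\mathrm{id}$, the maps $s_u$ and $\kappa$ commute on lines as well. So $\kappa$ maps $s_uR$ to itself.

Let $[X]$ be a point of $R$ and $\ell_f$ a line of $R'$. Then $s_u[X]\in\ell_f$ exactly when the quadratic form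
\[
P_{X,f}(u)=(f^TX)\,B(u,u)-2B(X,u)\,(f^Tu)
\]
vanishes at $u$. This form is not identically zero. If $f^TX=0$, it is a product of two nonzero linear forms. If $f^TX\neq0$, the first term is a nonsingular quadratic form in $u$, while a product of two linear forms on $\mathbb R^3$ is singular, since its symmetric matrix kills any vector in both kernels. A product of finitely many nonzero real polynomials is nonzero, so there is a $u$ at which $B(u,u)$ and all the $P_{X,f}$ are nonzero. Put $s=s_u$.

No point of $sR$ lies on a line of $R'$. If a point $x$ of $R'$ lay on a line $\ell$ of $sR$, then the point $\kappa(\ell)$ of $sR$ would lie on the line $\kappa(x)$ of $R'$; so this does not happen either. A point common to $sR$ and $R'$ would lie on a line of $R'$, and a common line would contain a point of $sR$; so the two parts are disjoint.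
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:allk}(ii)]
For $k=1$ each component of the Levi graph is an edge, that is, a \emph{flag}: one point on one line. For $k=2$ the Levi graph is $2$-regular and bipartite, so each component is a cycle of even length $2m$; here $m\ge3$, because two distinct straight lines share at most one point. Such a component is an $m$-gon.

We saw in the introduction that reciprocation in a suitable circle takes a regular $m$-gon to a rotated copy. To return to the original by an involution we follow reciprocation by a reflection instead of a rotation. Reciprocation in the unit circle followed by the reflection in the first axis is the polarity $\kappa$ of the form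
\[
B(X,Y)=X_1Y_1-X_2Y_2-X_3Y_3
\]
of signature $(1,2)$; in the chart $X_3=1$ we have $y\in\kappa(x)$ if and only if $x_1y_1-x_2y_2=1$.

A flag is realized by the point $(1,0)$ and the line $\kappa(1,0)=\{y_1=1\}$ through it. For the $m$-gon, the mirror must exchange the directions of the vertices with the directions of the midpoints of the sides, so we place a vertex at angle $\pi/(2m)$ from the first axis. Let
\[
x_j=\rho\,(\cos\theta_j,\sin\theta_j),\qquad \theta_j=\frac{(4j+1)\pi}{2m},\qquad j\in\mathbb Z_m,\qquad \rho^2=\frac1{\cos(\pi/m)},
\]
which makes sense because $\cos(\pi/m)>0$ for $m\ge3$. Then $x_j\in\kappa(x_i)$ means $\rho^2\cos(\theta_i+\theta_j)=1$, that is,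
\[
\cos\frac{(2(i+j)+1)\pi}{m}=\cos\frac\pi m .
\]
This holds exactly when $2(i+j)+1\equiv\pm1\pmod{2m}$, that is, when $i+j\equiv0$ or $-1\pmod m$. So $\kappa(x_i)$ contains exactly the consecutive vertices $x_{-i-1}$ and $x_{-i}$. The points $x_j$ and the lines $\kappa(x_j)$ form an $m$-gon that $\kappa$ maps to itself.

Applying Lemma~\ref{lem:union} repeatedly, we obtain a projective realization of the whole configuration that $\kappa$ maps to itself. The induced self-duality map has order~2, so the rank is~2, and the indefinite case of Lemma~\ref{lem:circle}(b) gives a realization equal to its own polar in a circle.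
\end{proof}

\section{Three absolute points on a line}\label{sec:obstruction}

Call a point $p$ of $\mathcal C$ \emph{absolute} for a self-duality map $\delta$ if $p\in\delta(p)$. For a polarity with form $B$, the points lying on their image lines are the solutions of $B(X,X)=0$; they form a nondegenerate conic or the empty set, and so the observation about the circle extends to all polarities. What remains is to see that a correlation inducing an involution on the configuration is forced to be a polarity.

\begin{lemma}\label{lem:obstruction}
Let $R$ be a projective realization of $\mathcal C$ that contains four points in general position; this is automatic if $k\ge3$. Let $\kappa$ be a correlation that maps $R$ to itself and induces a self-duality map $\delta$ with $\delta^2=\mathrm{id}$. Then $\kappa$ is a polarity, and no line of $\mathcal C$ contains three distinct points that are absolute for $\delta$.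
\end{lemma}

\begin{proof}
Let $B(X,Y)=X^TNY$ be the form of $\kappa$. By \eqref{eq:corr}, $\kappa^2$ is the collineation with matrix $N^{-1}N^T$. It fixes every point of $R$, hence four points in general position, so $N^T=cN$ for a scalar $c$. Transposing gives $N=c^2N$, so $c=\pm1$. If $c=-1$, then $\det N=\det N^T=(-1)^3\det N$ and $N$ is singular. So $N$ is symmetric.

Suppose that $p_i=[X_i]$, $i=1,2,3$, are distinct absolute points on a line of $\mathcal C$. Being collinear and distinct, they satisfy $X_3=\alpha X_1+\beta X_2$ with $\alpha\beta\ne0$. Since $B(X_i,X_i)=0$ for all $i$ and $B$ is symmetric,
\[
0=B(X_3,X_3)=2\alpha\beta\,B(X_1,X_2).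
\]
So $B(X_1,X_2)=B(X_2,X_1)=0$. Then each of the lines $\delta(p_1)$ and $\delta(p_2)$ contains both $p_1$ and $p_2$, so the two lines coincide, although $\delta$ is injective.

It remains to find four points in general position when $k\ge3$. Take a line $\ell$ of $R$, points $x_1\ne x_2$ of $R$ on it, and lines $\ell_i\neq\ell$ of $R$ through $x_i$. Then $\ell_1\ne\ell_2$, since a line through $x_1$ and $x_2$ is $\ell$. As $\ell_1$ carries at least three points of $R$ and meets $\ell_2$ in one point, there is a point $y_1$ of $R$ on $\ell_1$ with $y_1\neq x_1$ and $y_1\notin\ell_2$. Choose $y_2$ on $\ell_2$ in the same way. The line $x_1x_2=\ell$ meets $\ell_i$ only in $x_i$ and so misses $y_1$ and $y_2$; the line $x_1y_1=\ell_1$ misses $y_2$; the line $x_2y_2=\ell_2$ misses $y_1$. This covers all four triples.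
\end{proof}

\begin{remark}\label{rem:hyp}
Both hypotheses are needed for the first conclusion. For a regular $m$-gon, reciprocation followed by the rotation by $\pi/m$ is a correlation whose square is the rotation by $2\pi/m$; here $\delta^2\neq\mathrm{id}$, and the correlation is not a polarity. The form $X_1Y_3+X_2Y_2+2X_3Y_1$ is not symmetric, yet its correlation exchanges the point $[1,0,0]$ with the line $Y_3=0$ through it; here $\delta^2=\mathrm{id}$, but $R$ is a single flag. For $k\le2$ the second conclusion is empty, in agreement with Theorem~\ref{thm:allk}(ii).
\end{remark}

We now look for configurations to which the lemma applies. Let $\delta$ be a self-duality map of order~2, and write $x^*=\delta(x)$ for a point $x$. If $x\in y^*$, then applying $\delta$ gives $y\in x^*$. So the relation $x\in y^*$ is symmetric and defines a graph $\Gamma$ on the points, with a loop at each absolute point, in which $x^*$ is the set of neighbors of $x$ (a vertex with a loop is its own neighbor). Conversely, a graph with loops in which each vertex has $k$ neighbors, and distinct vertices have distinct sets of neighbors, defines in this way a configuration with the involution $x\leftrightarrow x^*$. For realizability, two vertices must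 have at most one common neighbor.

Let $k=3$ and suppose that the line $v^*=\{p_1,p_2,p_3\}$ consists of absolute points. The condition on common neighbors then forces seven distinct points. We have $v\neq p_i$, since otherwise $p_i^*$ and $p_j^*$ would share $p_i$ and $p_j$ for $j\neq i$. So $p_i^*=\{v,p_i,q_i\}$ for some point $q_i$. Here $q_i\ne p_j$, since otherwise $p_i^*$ and $v^*$ would share two points, and $q_i\neq q_j$ for $i\ne j$, since $p_i^*$ and $p_j^*$ already share $v$.

\begin{example}\label{ex:fano}
Let us try to close up on these seven points. The vertices $v,p_1,p_2,p_3$ have all their neighbors, and $q_i$ has no loop, since otherwise $q_i^*$ and $p_i^*$ would share $p_i$ and $q_i$. So $q_i^*=\{p_i,q_j,q_l\}$ for $\{i,j,l\}=\{1,2,3\}$. This $(7_3)$ configuration, the Fano plane, carries the obstruction but has no projective realization. Indeed, in a realization no three of $q_1,q_2,q_3,v$ would be collinear, so we could take them to be $[1,0,0]$, $[0,1,0]$, $[0,0,1]$, $[1,1,1]$. Then $p_i=vq_i\cap q_jq_l$ gives the points $[0,1,1]$, $[1,0,1]$, $[1,1,0]$, whose determinant is $2\neq0$, so they are not collinear.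
\end{example}

More points are therefore needed. They must be added so that the configuration becomes realizable and, in view of Remark~\ref{rem:hyp}, so that no other self-duality map appears, of order~2 or higher, which a correlation could induce instead of $\delta$.

\section{The $(12_3)$ configuration $\mathcal C_0$}\label{sec:twelve}

Let $\mathcal C_0$ have the points $v,p_1,p_2,p_3,q_1,q_2,q_3,a,b,c,d,w$ and the lines
\[
\begin{array}{llll}
v^*=\{p_1,p_2,p_3\}, & p_1^*=\{v,p_1,q_1\}, & p_2^*=\{v,p_2,q_2\}, & p_3^*=\{v,p_3,q_3\},\\
q_1^*=\{p_1,a,q_3\}, & q_2^*=\{p_2,c,d\}, & q_3^*=\{p_3,q_1,d\}, & a^*=\{b,c,q_1\},\\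
b^*=\{a,c,w\}, & c^*=\{a,b,q_2\}, & d^*=\{w,q_2,q_3\}, & w^*=\{w,b,d\}.
\end{array}
\]
These are the sets of neighbors in the graph $\Gamma$ of Figure~\ref{fig:graph}, whose edges are $vp_i$ and $p_iq_i$ for $i=1,2,3$ and $q_1a$, $q_1q_3$, $q_2c$, $q_2d$, $q_3d$, $ab$, $ac$, $bc$, $bw$, $dw$, and whose loops are at $p_1,p_2,p_3,w$. So $\mathcal C_0$ is a $(12_3)$ configuration, the map $\delta\colon x\leftrightarrow x^*$ is a self-duality map of order~2, and $r(\mathcal C_0)=2$. The line $v^*$ consists of three absolute points. The configuration is connected: $v$ is collinear with all $p_i$ and $q_i$, the point $a$ with $p_1$, the points $c,d$ with $p_2$, and the points $b,w$ with $a$.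

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85, every node/.style={circle,draw,fill=white,inner sep=0pt,minimum size=6mm}]
\draw (3.5,2.45) circle (0.25) (3.5,-2.45) circle (0.25) (3.4,0.05) circle (0.25) (0.7,0) circle (0.25);
\draw (-2,1)--(0,2)--(2,1)--(2,-1)--(0,-2)--(-2,-1)--cycle;
\draw (-2,1)--(-1,0)--(-2,-1) (-1,0)--(0.6,-0.45)--(2,-1);
\draw (0,2)--(3.5,2)--(5,0)--(3.5,-2)--(0,-2) (2,1)--(3.5,0.5)--(5,0);
\node at (-2,1) {$a$}; \node at (0,2) {$q_1$}; \node at (2,1) {$q_3$}; \node at (2,-1) {$d$};
\node at (0,-2) {$q_2$}; \node at (-2,-1) {$c$}; \node at (-1,0) {$b$}; \node at (0.6,-0.45) {$w$};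
\node at (3.5,2) {$p_1$}; \node at (3.5,0.5) {$p_3$}; \node at (3.5,-2) {$p_2$}; \node at (5,0) {$v$};
\end{tikzpicture}
\caption{The graph $\Gamma$ that encodes the $(12_3)$ configuration $\mathcal C_0$. The vertices are the points, and the line $x^*$ is the set of neighbors of $x$, a vertex with a loop being its own neighbor. All three neighbors of $v$ carry loops.}\label{fig:graph}
\end{figure}

\begin{proposition}\label{prop:rigid}
The map $\delta$ is the only self-duality map of $\mathcal C_0$.
\end{proposition}

\begin{proof}
We first show that a permutation $\varphi$ of the points that maps lines to lines is the identity. Each point is collinear with six others and non-collinear with five, so these counts do not tell points apart; the triangles of the non-collinearity graph $H$ do. Listing the three lines through each point gives the following neighbors in $H$: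
\[
\begin{array}{llll}
v\colon a,b,c,d,w & p_1\colon q_2,b,c,d,w & p_2\colon q_1,q_3,a,b,w & p_3\colon q_2,a,b,c,w\\
q_1\colon p_2,q_2,q_3,a,w & q_2\colon p_1,p_3,q_1,c,d & q_3\colon p_2,q_1,b,c,d & a\colon v,p_2,p_3,q_1,d\\
b\colon v,p_1,p_2,p_3,q_3 & c\colon v,p_1,p_3,q_2,q_3 & d\colon v,p_1,q_2,q_3,a & w\colon v,p_1,p_2,p_3,q_1
\end{array}
\]
Split the points into $\{v,p_1,p_2,p_3\}$, $\{q_1,q_2,q_3\}$ and $\{a,b,c,d,w\}$. The only edges of $H$ inside these parts are $q_1q_2$, $q_1q_3$ and $ad$, and the common neighbors of their ends are none, $p_2$ and $v$, respectively. Every other triangle has one vertex in each part. The edges between the first two parts are $p_1q_2$, $p_2q_1$, $p_2q_3$, $p_3q_2$, and the common neighbors of their ends in the third part are $c,d$; $a,w$; $b$; and $c$. So the triangles of $H$ are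
\[
vad,\quad p_1q_2c,\quad p_1q_2d,\quad p_2q_1q_3,\quad p_2q_1a,\quad p_2q_1w,\quad p_2q_3b,\quad p_3q_2c .
\]
The number of triangles through a point is $4$ for $p_2$; $3$ for $q_1,q_2$; $2$ for $p_1,q_3,a,c,d$; and $1$ for $v,p_3,b,w$. The permutation $\varphi$ is an automorphism of $H$, so it preserves these four classes.

It fixes $p_2$. It fixes $q_1$ and $q_2$, because $p_2$ is adjacent in $H$ to $q_1$ but not to $q_2$. The neighbors in $H$ among $p_2,q_1,q_2$ are none for $v$, only $q_2$ for $p_3$, only $p_2$ for $b$, and $p_2,q_1$ for $w$; so $\varphi$ fixes these four points. The neighbors in $H$ among $p_2,v,p_3$ are none for $p_1$, only $p_2$ for $q_3$, all three for $a$, the points $v,p_3$ for $c$, and only $v$ for $d$; so $\varphi$ fixes these five points as well.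

If $\delta'$ is any self-duality map, then $\delta\delta'$ permutes the points and maps lines to lines. It is the identity on points, hence on lines, and $\delta'=\delta^{-1}=\delta$.
\end{proof}

\begin{proposition}\label{prop:real}
The configuration $\mathcal C_0$ is geometrically realizable.
\end{proposition}

Unlike Example~\ref{ex:fano}, the configuration leaves room to move. Choose a triangle $abc$, then $w$ on $ac$, $q_2$ on $ab$, $q_1$ on $bc$, $d$ on $bw$, $q_3$ on $wq_2$, and a line $v^*$, which meets $aq_3$, $cd$, $dq_1$ in $p_1,p_2,p_3$. This produces all required incidences except that the three lines $p_iq_i$ must pass through one point $v$. In the coordinates below, shown in Figure~\ref{fig:real}, the line $v^*$ is at infinity, $aq_3$ is horizontal, $cd$ is vertical, and $dq_1$ has direction $(7,3)$. The parallels to these lines through $q_1=(9,-3)$, $q_2=(14,7)$, $q_3=(21,0)$ all pass through $(14,-3)$.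

\begin{proof}
Take the points with homogeneous coordinates
\[
\begin{gathered}
v(14,-3,1),\quad p_1(1,0,0),\quad p_2(0,1,0),\quad p_3(7,3,0),\quad q_1(9,-3,1),\quad q_2(14,7,1),\\
q_3(21,0,1),\quad a(0,0,1),\quad b(4,2,1),\quad c(2,4,1),\quad d(2,-6,1),\quad w(7,14,1)
\end{gathered}
\]
and the lines $\ell_f$ with $f$ as in Table~\ref{tab:values}, which lists all $144$ values $f^TX$. The zeros are exactly the prescribed incidences. Different rows have different sets of zeros, and so do different columns, so the lines are distinct and the points are distinct. None of the twelve points lies on the line $X_1+X_2+X_3=0$. Dividing $(X_1,X_2)$ by $X_1+X_2+X_3$ sends this line to infinity and gives the realization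
\[
\begin{gathered}
v(\tfrac76,-\tfrac14),\quad p_1(1,0),\quad p_2(0,1),\quad p_3(\tfrac7{10},\tfrac3{10}),\quad q_1(\tfrac97,-\tfrac37),\quad q_2(\tfrac7{11},\tfrac7{22}),\\
q_3(\tfrac{21}{22},0),\quad a(0,0),\quad b(\tfrac47,\tfrac27),\quad c(\tfrac27,\tfrac47),\quad d(-\tfrac23,2),\quad w(\tfrac7{22},\tfrac7{11})
\end{gathered}
\]
in the Euclidean plane.
\end{proof}

\begin{table}[ht]
\centering
\footnotesize
\setlength{\arraycolsep}{3pt}
$\begin{array}{c|c|rrrrrrrrrrrr}
 & f & v & p_1 & p_2 & p_3 & q_1 & q_2 & q_3 & a & b & c & d & w\\ \hline
v^* & (0,0,1) & 1&\mathbf0&\mathbf0&\mathbf0&1&1&1&1&1&1&1&1\\
p_1^* & (0,1,3) & \mathbf0&\mathbf0&1&3&\mathbf0&10&3&3&5&7&-3&17\\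
p_2^* & (1,0,-14) & \mathbf0&1&\mathbf0&7&-5&\mathbf0&7&-14&-10&-12&-12&-7\\
p_3^* & (3,-7,-63) & \mathbf0&3&-7&\mathbf0&-15&-70&\mathbf0&-63&-65&-85&-15&-140\\
q_1^* & (0,1,0) & -3&\mathbf0&1&3&-3&7&\mathbf0&\mathbf0&2&4&-6&14\\
q_2^* & (1,0,-2) & 12&1&\mathbf0&7&7&12&19&-2&2&\mathbf0&\mathbf0&5\\
q_3^* & (3,-7,-48) & 15&3&-7&\mathbf0&\mathbf0&-55&15&-48&-50&-70&\mathbf0&-125\\
a^* & (1,1,-6) & 5&1&1&10&\mathbf0&15&15&-6&\mathbf0&\mathbf0&-10&15\\
b^* & (2,-1,0) & 31&2&-1&11&21&21&42&\mathbf0&6&\mathbf0&10&\mathbf0\\
c^* & (1,-2,0) & 20&1&-2&1&15&\mathbf0&21&\mathbf0&\mathbf0&-6&14&-21\\
d^* & (1,1,-21) & -10&1&1&10&-15&\mathbf0&\mathbf0&-21&-15&-15&-25&\mathbf0\\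
w^* & (4,-1,-14) & 45&4&-1&25&25&35&70&-14&\mathbf0&-10&\mathbf0&\mathbf0
\end{array}$
\caption{The values $f^TX$ for the twelve lines $\ell_f$ and the twelve points $[X]$ of the projective realization of $\mathcal C_0$.}\label{tab:values}
\end{table}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.3]
\draw[thick] (-2,-3)--(24,-3) node[right]{$p_1^*$} (-3,0)--(24,0) node[right]{$q_1^*$};
\draw[thick] (14,-7)--(14,15) node[above]{$p_2^*$} (2,-7.5)--(2,15) node[above]{$q_2^*$};
\draw[thick] (7,-6)--(24.5,1.5) node[above right]{$p_3^*$} (-0.8,-7.2)--(18.1,0.9) node[above left]{$q_3^*$};
\draw (12,-6)--(-1,7) node[above]{$a^*$};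
\draw (-1,-2)--(7.5,15) node[pos=0.65,left]{$b^*$};
\draw (-2,-1)--(18,9) node[right]{$c^*$};
\draw (6,15)--(23,-2) node[pos=0.25,above right]{$d^*$};
\draw (1.75,-7)--(7.25,15) node[pos=0.68,right]{$w^*$};
\fill (14,-3) circle (0.25) node[below right]{$v$} (9,-3) circle (0.25) node[above]{$q_1$}
 (14,7) circle (0.25) node[right=3pt]{$q_2$} (21,0) circle (0.25) node[above]{$q_3$}
 (0,0) circle (0.25) node[above left]{$a$} (4,2) circle (0.25) node[right=4pt]{$b$}
 (2,4) circle (0.25) node[left=2pt]{$c$} (2,-6) circle (0.25) node[below right]{$d$}
 (7,14) circle (0.25) node[right=3pt]{$w$};
\end{tikzpicture}
\caption{A projective realization of $\mathcal C_0$ with the line $v^*$ at infinity. The points $p_1,p_2,p_3$ are the points at infinity of the three pairs of heavy parallel lines $p_i^*$, $q_i^*$.}\label{fig:real}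
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:twelve}]
We have seen that $\mathcal C_0$ is connected, of rank~2 and realizable. Suppose that a correlation maps a projective realization of $\mathcal C_0$ to itself. It induces a self-duality map, which is $\delta$ by Proposition~\ref{prop:rigid}. But $\delta^2=\mathrm{id}$, and the line $v^*$ contains the three absolute points $p_1,p_2,p_3$, contrary to Lemma~\ref{lem:obstruction}. By Lemma~\ref{lem:circle}(a), no realization of $\mathcal C_0$ has a polar congruent to itself.
\end{proof}

\section{Counterexamples for every $k\ge4$}\label{sec:higher}

For $k=3$, Theorem~\ref{thm:allk}(i) is Theorem~\ref{thm:twelve}. Fix $k\ge4$. We keep $\mathcal C_0$ and give each of its points $k-3$ new lines and each of its lines $k-3$ new points by attaching gadgets. A gadget has to meet three demands. It must have an involutory self-duality, so that the rank stays~2. It must be distinguishable from $\mathcal C_0$, so that every self-duality map of the large configuration preserves $\mathcal C_0$; since every point and line of $\mathcal C_0$ lies in a triangle, we use gadgets that create no triangles. And it must be realizable wherever the point and the line to which it is attached happen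 to be. A $k$-dimensional grid with one point removed, together with its dual, meets all three.

The pieces are not configurations, because some degrees are $k-1$. An \emph{incidence structure} consists of points, lines and an incidence relation between them; Levi graphs, self-duality maps and projective realizations are defined as before.

\subsection*{The grid and the gadget}
Let $E$ have the points $z\in\{0,\dots,k-1\}^k$ and the lines $(i,y)$, where $i\in\{1,\dots,k\}$ and $y=(y_l)_{l\ne i}$ has entries in $\{0,\dots,k-1\}$; the line $(i,y)$ consists of the $k$ points that agree with $y$ outside coordinate $i$. There are $k\cdot k^{k-1}$ lines, and each point lies on one line for each $i$, so $E$ is a $((k^k)_k)$ configuration. The \emph{axes} $\ell_1,\dots,\ell_k$ are the lines $\ell_i=(i,(0,\dots,0))$ through the origin $\mathbf 0$. The \emph{punctured grid} $D$ is $E$ with the point $\mathbf 0$ removed.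

\begin{lemma}\label{lem:grid}
The Levi graph of $E$ has no cycle of length less than $8$, and the Levi graph of $D$ is connected.
\end{lemma}

\begin{proof}
Cycles in a bipartite graph have even length. Two distinct points are collinear exactly when they differ in one coordinate, and that coordinate determines the line, so there is no $4$-cycle. A $6$-cycle would consist of three points $z,z',z''$ joined in pairs by three different lines. Say $z,z'$ differ only in coordinate $i$ and $z',z''$ only in coordinate $j$. Then $j\neq i$, since the two lines through $z'$ are different, so $z$ and $z''$ differ in two coordinates and are not collinear.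

Let $z\ne\mathbf 0$, say $z_i\neq0$. Change the other coordinates to $1$ one at a time, and then change $z_i$ to $1$. This walk along lines reaches $(1,\dots,1)$ and avoids $\mathbf 0$. Every line of $D$ contains a point of $D$, so $D$ is connected.
\end{proof}

In $D$ the $k$ axes lack one point each. Let $D^\circ$ be the dual structure: its points are symbols $\ell^\circ$ for the lines $\ell$ of $D$, its lines are symbols $z^\circ$ for the points $z$ of $D$, and $\ell^\circ\in z^\circ$ if and only if $z\in\ell$. In $D^\circ$ the $k$ points $u_i=\ell_i^\circ$ lack one line each. The \emph{gadget} $Y$ is the disjoint union of $D$ and $D^\circ$ with the extra incidences $u_j\in\ell_j$ for $j=2,\dots,k$. It has $2k^k-1$ points and as many lines, and all degrees are $k$ except that $u_1$ and $\ell_1$ have degree $k-1$. The map $\sigma\colon z\leftrightarrow z^\circ$, $\ell\leftrightarrow\ell^\circ$ is a self-duality map of $Y$ of order~2: it exchanges $D$ and $D^\circ$, and it exchanges $u_j$ with $\ell_j$, so each extra incidence is preserved. In particular $\sigma$ exchanges the two free ends $u_1$ and $\ell_1$, just as $\delta$ exchanges $x^*$ and $x$.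

\subsection*{The configuration $\mathcal C_k$}
Take $\mathcal C_0$ and a copy $Y^{s,x}$ of $Y$ for each point $x$ of $\mathcal C_0$ and each $s\in\{1,\dots,k-3\}$, and add the incidences
\[
x\in\ell_1^{s,x},\qquad u_1^{s,x}\in x^*.
\]
Call the result $\mathcal C_k$. All degrees are now $k$, and there are $N=12+12(k-3)(2k^k-1)$ points and $N$ lines. Each copy of $D$ or $D^\circ$ is connected and is joined to $\mathcal C_0$, so $\mathcal C_k$ is connected. The map that equals $\delta$ on $\mathcal C_0$ and $\sigma$ on each gadget exchanges the two added incidences for each pair $(s,x)$, so it is a self-duality map of order~2.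

\begin{lemma}\label{lem:six}
The vertices of the Levi graph of $\mathcal C_k$ that lie on $6$-cycles are exactly the $24$ points and lines of $\mathcal C_0$.
\end{lemma}

\begin{proof}
A $6$-cycle is a triple of points joined in pairs by three different lines. In $\mathcal C_0$ we have the triples
\[
\begin{array}{lll}
vp_1p_2\ \ (p_1^*,v^*,p_2^*), & q_1p_1p_3\ \ (p_1^*,v^*,q_3^*), & vq_2q_3\ \ (p_2^*,d^*,p_3^*),\\
abc\ \ (c^*,a^*,b^*), & wbc\ \ (w^*,a^*,b^*), & dbc\ \ (w^*,a^*,q_2^*),
\end{array}
\]
with the lines joining the first and second, second and third, and third and first points in parentheses. They cover all twelve points. The automorphism $\delta$ takes a $6$-cycle through $x$ to a $6$-cycle through $x^*$, so all twelve lines are covered too.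

Suppose that a $6$-cycle $\gamma$ meets a copy of $D$. By Lemma~\ref{lem:grid} it is not contained in $D$. A maximal arc of $\gamma$ inside $D$ is therefore bounded by two different edges that leave $D$. There is exactly one such edge at each axis and there are no others, so the arc is a path in $D$ from $\ell_i$ to $\ell_j$ with $i\ne j$. Closing it through the removed point $\mathbf 0$ gives a cycle in the Levi graph of $E$, of length at least $8$. So the arc has length at least $6$, and $\gamma$ has length at least $8$, a contradiction. A copy of $D^\circ$ has the same Levi graph, and the edges leaving it are one at each $u_i$, so the same argument applies to it.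
\end{proof}

\subsection*{Drawing the gadgets}
The grid is drawn as a projection of $\mathbb R^k$ to the plane, with $k$ families of parallel lines and arbitrary spacings; for $k=2$ the picture would be a parallelogram. The origin may go to any point $e$ and the axes may have any distinct directions, so they can be aimed at $k$ prescribed points. A generic choice of the spacings avoids all unwanted incidences.

\begin{lemma}\label{lem:draw}
Let $\mathcal P$ be a finite set of points and $\mathcal L$ a finite set of lines of $\mathbb{RP}^2$. Let $x_1,\dots,x_k\in\mathcal P$ be distinct, and let $e\notin\mathcal P$ be a point on no line of $\mathcal L$ and on no line joining two points of $\mathcal P$. Then $D$ has a projective realization in which $\ell_i$ is the line $ex_i$ for each $i$, no point of $D$ lies on a line of $\mathcal L$, the only incidences of points of $\mathcal P$ with lines of $D$ are $x_i\in\ell_i$, no point of $D$ belongs to $\mathcal P$, and no line of $D$ belongs to $\mathcal L$.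
\end{lemma}

\begin{proof}
Work in an affine chart that contains $e$ and $\mathcal P$ and whose line at infinity is not in $\mathcal L$. Let $\xi_i$ be a direction vector of $ex_i$. Since $e$ is not on the line $x_ix_l$, we have $\det(\xi_i,\xi_l)\ne0$ for $l\ne i$. Let $t_{i,j}$, for $1\le i\le k$ and $1\le j\le k-1$, be real parameters, and put $t_{i,0}=0$. Place the point $z$ at $e+\sum_it_{i,z_i}\xi_i$, and draw the line $(i,y)$ through $e+\sum_{l\ne i}t_{l,y_l}\xi_l$ in the direction $\xi_i$. All incidences of $D$ hold, and $\ell_i$ is the line $ex_i$. Each unwanted incidence is the vanishing of a nonzero polynomial in the parameters.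
\begin{itemize}
\item A point $z\notin(i,y)$ is placed on the line $(i,y)$ when $\sum_{l\neq i}(t_{l,z_l}-t_{l,y_l})\det(\xi_i,\xi_l)=0$. Some $l\neq i$ has $z_l\neq y_l$, so one of $t_{l,z_l}$, $t_{l,y_l}$ is a parameter. It occurs only in the $l$th term, with coefficient $\pm\det(\xi_i,\xi_l)\neq0$.
\item A point $z$ is placed on a line $\{\eta:\nu\cdot\eta=\mu\}$ of $\mathcal L$ when $\nu\cdot e-\mu+\sum_it_{i,z_i}\,\nu\cdot\xi_i=0$. The constant term is nonzero, because $e$ is not on the line.
\item A point $q\in\mathcal P$ lies on a line $(i,y)$ other than $\ell_i$ when $\det\bigl(\xi_i,\,q-e-\sum_{l\ne i}t_{l,y_l}\xi_l\bigr)=0$. Some $l\ne i$ has $y_l\neq0$, and the coefficient of $t_{l,y_l}$ is $-\det(\xi_i,\xi_l)\ne0$.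
\end{itemize}
Choose parameters at which none of these finitely many polynomials vanishes. The axis $ex_i$ contains no point of $\mathcal P$ other than $x_i$, by the choice of $e$. So all incidences are as claimed.

Distinctness follows from the incidences. Two points of $D$ share at most one line and each lies on $k$ lines, so some line contains only one of them. Two lines of $D$ share at most one point and each contains at least $k-1\ge2$ points, so some point lies on only one of them. A point of $D$ lies on $k$ lines of $D$, while a point of $\mathcal P$ lies on at most one. A line of $D$ contains points of $D$, while a line of $\mathcal L$ contains none.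
\end{proof}

Let $\kappa$ be any polarity. Applying Lemma~\ref{lem:draw} to the points $\kappa(\mathcal L)$ and the lines $\kappa(\mathcal P)$, and then applying $\kappa$ to the result, gives the dual statement.

\begin{corollary}\label{cor:draw}
Let $\mathcal P$ and $\mathcal L$ be as above. Let $m_1,\dots,m_k\in\mathcal L$ be distinct, and let $m\notin\mathcal L$ be a line through no point of $\mathcal P$ and through no intersection of two lines of $\mathcal L$. Then $D^\circ$ has a projective realization in which $u_i=m\cap m_i$ for each $i$, no line of $D^\circ$ passes through a point of $\mathcal P$, the only incidences of points of $D^\circ$ with lines of $\mathcal L$ are $u_i\in m_i$, no point of $D^\circ$ belongs to $\mathcal P$, and no line of $D^\circ$ belongs to $\mathcal L$.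
\end{corollary}

\begin{proof}[Proof of Theorem~\ref{thm:allk}(i) for $k\ge4$]
We first realize $\mathcal C_k$. Start with the projective realization of $\mathcal C_0$ from Proposition~\ref{prop:real} and add the gadgets one at a time. Let $\mathcal P$ and $\mathcal L$ be the points and lines drawn so far, and let $Y^{s,x}$ be the next gadget. The two halves are linked by the incidences $u_j\in\ell_j$, so we draw $D^\circ$ first, using temporary lines in place of the axes, and then aim the axes of $D$ at the points $u_j$.

Put $m_1=x^*$, choose distinct temporary lines $m_2,\dots,m_k\notin\mathcal L$, and let $\mathcal L^+=\mathcal L\cup\{m_2,\dots,m_k\}$. Choose a line $m\notin\mathcal L^+$ that avoids the finitely many points of $\mathcal P$ and intersections of two lines of $\mathcal L^+$. Apply Corollary~\ref{cor:draw} to $\mathcal P$, $\mathcal L^+$, $m_1,\dots,m_k$ and $m$, and then discard $m$ and $m_2,\dots,m_k$. The new points and lines differ from the old ones, and the only incidence between old and new elements is $u_1\in x^*$.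

Enlarge $\mathcal P$ and $\mathcal L$ by the points and lines of $D^\circ$. Choose $e\notin\mathcal P$ off the finitely many lines of $\mathcal L$ and lines joining two points of $\mathcal P$. Apply Lemma~\ref{lem:draw} with $x_1=x$ and $x_j=u_j$ for $j\ge2$. Again the new elements differ from the old ones, and the only incidences between old and new elements are $x\in\ell_1$ and $u_j\in\ell_j$ for $j\geq2$.

After the last gadget we have a projective realization of $\mathcal C_k$, which a projective transformation makes Euclidean. So $\mathcal C_k$ is a connected, geometrically realizable $(N_k)$ configuration, and it has rank~2.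

Suppose that a correlation $\kappa$ maps a projective realization $R$ of $\mathcal C_k$ to itself. The induced self-duality map is an automorphism of the Levi graph, so by Lemma~\ref{lem:six} it preserves the set of the $24$ points and lines of $\mathcal C_0$. No incidences among these were added, so they form a projective realization of $\mathcal C_0$ inside $R$, and $\kappa$ maps it to itself. This contradicts Theorem~\ref{thm:twelve}.
\end{proof}

\begin{thebibliography}{9}
\bibitem{BGP} Leah Wrenn Berman, G\'abor G\'evay and Tomaz Pisanski, \emph{On a new $(21_4)$ polycyclic configuration}, arXiv:2309.12992 (2023).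
\end{thebibliography}
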